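\title{Largest 3-colorable induced subgraphs in products of two wheels}

\begin{abstract}
We determine how many vertices must be deleted from the Cartesian product of two odd wheels to leave a $3$-colorable graph: for $W_{2s+1}\Box W_{2t+1}$ with $1\le s\le t$ the number is $2t+1+s$. For $s=t$ this gives $\alpha(W_{2t+1}^{\Box 2}\Box K_3)=4t^2+5t+3$, as conjectured by Clow, Kumar and Pragada. The upper bound is an explicit coloring. The lower bound combines a count of deletions with parity arguments on pairs of adjacent copies of a wheel. Products with an even wheel are elementary, so all products of two wheels are settled.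
\end{abstract}

\section{The problem and the result}\label{sec:intro}

All graphs are simple. For $n\ge 3$ the \emph{wheel} $W_n$ has vertex set $\mathbb Z_n\cup\{h\}$; the \emph{rim} $\mathbb Z_n$ carries the cycle $C_n$ with edges $\{i,i+1\}$, and the \emph{hub} $h$ is adjacent to every rim vertex. The wheel is called odd or even according to the parity of $n$. The \emph{Cartesian product} $G\Box H$ has vertex set $V(G)\times V(H)$, and $(u,x)$ is adjacent to $(v,y)$ if and only if either $u=v$ and $xy\in E(H)$, or $x=y$ and $uv\in E(G)$. We write $G^{\Box 2}=G\Box G$, and $\alpha(G)$ for the independence number of $G$.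

Let $\operatorname{del}(G)$ be the least number of vertices whose deletion from $G$ leaves a $3$-colorable graph. It measures how far $G$ is from being $3$-colorable, and it is an independence number in disguise:
\begin{equation}\label{eq:alpha}
\alpha(G\Box K_3)=|V(G)|-\operatorname{del}(G).
\end{equation}
Indeed, read the vertices of $K_3$ as colors. An independent set of $G\Box K_3$ contains at most one pair $(v,a)$ for each $v$, and a set of pairs with distinct first coordinates is independent exactly when $v\mapsto a$ is a proper coloring of the subgraph of $G$ induced by these first coordinates. So $\alpha(G\Box K_3)$ is the largest order of an induced $3$-colorable subgraph of $G$.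

Two elementary facts will be used throughout. First, a wheel is $3$-colorable if and only if it is even, because the hub takes one color and leaves two for the rim; and $W_n-v$ is $3$-colorable for every vertex $v$, being a cycle or a path with a hub. Hence $\operatorname{del}(W_{2t+1})=1$ and $\alpha(W_{2t+1}\Box K_3)=2t+1$. Second, a product of $3$-colorable graphs is $3$-colorable: if $f$ and $g$ are proper colorings of $G$ and $H$ with values in $\mathbb Z_3$, then $(u,x)\mapsto f(u)+g(x)$ is a proper coloring of $G\Box H$. These facts settle every product that contains an even wheel.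

\begin{proposition}\label{prop:even}
If $m,n\ge3$ are both even, then $\alpha(W_m\Box W_n\Box K_3)=(m+1)(n+1)$. If $m$ is even and $n$ is odd, then $\alpha(W_m\Box W_n\Box K_3)=(m+1)n$.
\end{proposition}

\begin{proof}
If $m$ and $n$ are even, then $W_m\Box W_n$ is $3$-colorable. If $m$ is even and $n$ is odd, each of the $m+1$ disjoint copies $\{u\}\times V(W_n)$ of the odd wheel $W_n$ must lose a vertex, and deleting the $m+1$ vertices of $V(W_m)\times\{v\}$ leaves the $3$-colorable graph $W_m\Box(W_n-v)$. Now apply \eqref{eq:alpha}.
\end{proof}

For two odd wheels the same two arguments no longer meet. Let $1\le s\le t$. The graph $W_{2s+1}\Box W_{2t+1}$ is partitioned into $2t+2$ copies of $W_{2s+1}$, and deleting one copy of each factor leaves a product of $3$-colorable graphs, so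
\begin{equation}\label{eq:trivial}
2t+2\le\operatorname{del}(W_{2s+1}\Box W_{2t+1})\le 2s+2t+3 .
\end{equation}
In the smallest case the lower bound is the truth: $W_3=K_4$, and if we color $K_4\Box K_4$ by the addition table of $\mathbb Z_4$ and delete one color class, we have deleted $4$ vertices, one from each copy of each factor. One would guess that a well chosen set of $2t+2$ vertices, meeting every copy of each factor, works in general. It does so only for $s=1$.

\begin{theorem}\label{thm:main}
Let $1\le s\le t$. The minimum number of vertices whose deletion from $W_{2s+1}\Box W_{2t+1}$ leaves a $3$-colorable graph is $2t+1+s$. Equivalently,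
\[
\alpha(W_{2s+1}\Box W_{2t+1}\Box K_3)=(2s+2)(2t+2)-(2t+1+s)=4st+3s+2t+3 .
\]
\end{theorem}

Together with Proposition~\ref{prop:even} this settles all products of two wheels. The case $s=t$ is a conjecture of Clow, Kumar and Pragada \cite{CKP}: for all $t\ge2$,
\begin{equation}\label{eq:conj}
(2t+2)\,\alpha(W_{2t+1}\Box K_3)-\alpha(W_{2t+1}^{\Box 2}\Box K_3)=t-1,
\end{equation}
so that the largest $3$-colorable subgraph of $W_{2t+1}^{\Box2}$ has order $4t^2+5t+3$. The first term in \eqref{eq:conj} is the bound obtained by treating the $2t+2$ copies of $W_{2t+1}$ separately, so the left side is the amount by which the lower bound in \eqref{eq:trivial} falls short.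

\begin{corollary}\label{cor:conj}
For every $t\ge1$ the identity \eqref{eq:conj} holds, and the largest induced $3$-colorable subgraph of $W_{2t+1}^{\Box2}$ has order exactly $4t^2+5t+3$.
\end{corollary}

\begin{proof}
Theorem~\ref{thm:main} with $s=t$ gives $\alpha(W_{2t+1}^{\Box2}\Box K_3)=4t^2+5t+3$, and $(2t+2)(2t+1)-(4t^2+5t+3)=t-1$.
\end{proof}

\begin{remark}
The identity displayed in \cite{CKP} has $\alpha(W_{2t+1})$ where \eqref{eq:conj} has $\alpha(W_{2t+1}\Box K_3)$. Since $\alpha(W_{2t+1})=t$, that version would give $\alpha(W_{2t+1}^{\Box2}\Box K_3)=2t^2+t+1$, which contradicts the conclusion $4t^2+5t+3$ drawn there. We use the reading that agrees with this conclusion.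
\end{remark}

Section~\ref{sec:example} shows on $W_5\Box W_5$ why the natural guess fails. Section~\ref{sec:upper} gives the coloring. Sections~\ref{sec:budget} and~\ref{sec:strips} set up the two tools of the lower bound, and Sections~\ref{sec:kept} and~\ref{sec:deleted} finish it, according to whether the vertex $(h,h)$ is kept or deleted.

\section{The array picture and a first obstruction}\label{sec:example}

We draw $W_m\Box W_n$ as an $(m+1)\times(n+1)$ array. \emph{Row} $i$ is the set $\{i\}\times V(W_n)$; it induces a copy of $W_n$ with hub $(i,h)$. \emph{Column} $j$ is the set $V(W_m)\times\{j\}$; it induces a copy of $W_m$ with hub $(h,j)$. Every edge lies in a row or in a column. The vertices $(i,j)$ with $i\in\mathbb Z_m$ and $j\in\mathbb Z_n$ are the \emph{cells}; they form the torus grid $C_m\Box C_n$. The row hubs $(i,h)$ form the rim of column $h$, the column hubs $(h,j)$ form the rim of row $h$, and the \emph{center} $(h,h)$ is adjacent to all of them.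

If the hub of a row survives, the cells of that row use only two colors. If the hubs of two adjacent rows survive, they have different colors, the two rows share exactly one color, and the positions of this shared color are very constrained. The following example shows this at work.

\begin{example}\label{ex:W5}
Imitating the Latin square for $K_4\Box K_4$, delete from $W_5\Box W_5$ the center and five cells, one in each rim row and one in each rim column. These six vertices meet every row and every column. We show that the rest has no proper coloring $f$ with colors $0,1,2$.

Put $c_i=f(i,h)$ and $d_j=f(h,j)$; both are proper colorings of $C_5$. Some color, say $2$, occurs twice among the five $d_j$, on nonadjacent columns, so after a rotation $d_0=d_2=2$. There are adjacent rows $i,i+1$ with $\{c_i,c_{i+1}\}=\{0,1\}$, for otherwise the classes $\{c=2\}$ and $\{c\ne2\}$ would $2$-color $C_5$. Each of these two rows uses the color $2$ and one other color on its cells. Therefore: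
\begin{itemize}
\item[(a)] of two consecutive surviving cells of row $i$, or of row $i+1$, exactly one has color $2$;
\item[(b)] no column has color $2$ in both rows, and columns $0$ and $2$ have it in neither.
\end{itemize}
Let $X$ be the set of the two columns in which rows $i,i+1$ have their deleted cells. If a column $j\in\{0,2\}$ is not in $X$, then $j\pm1\in X$, since otherwise (a) would force color $2$ on both cells of a neighboring column. So $0\notin X$ gives $X=\{1,4\}$, hence $2\notin X$, hence $3\in X$, which is absurd. In the same way $2\notin X$ gives $X=\{1,3\}$, hence $0\notin X$, hence $4\in X$, which is absurd. So $X=\{0,2\}$, with one deletion in each row; say $(i,0)$ and $(i+1,2)$ are deleted, the other choice being its mirror image. The surviving cells $(i,2)$ and $(i+1,0)$ do not have color $2$, and (a) gives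
\[
\begin{array}{c|ccc}
 & 0 & 1 & 2\\ \hline
i & \times & 2 & \ne2\\
i+1 & \ne2 & 2 & \times
\end{array}
\]
with two adjacent cells of color $2$ in column $1$, a contradiction.
\end{example}

The lesson is that a pair of adjacent rows with surviving hubs is expensive. A good deletion set should destroy most such pairs, and the cheapest way is to delete every second row hub, at a cost of $s$. This is what the construction does, and the lower bound shows that every hub deletion saved has to be paid for elsewhere.

\section{A coloring after $2t+1+s$ deletions}\label{sec:upper}

\begin{proposition}\label{prop:upper}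
For $1\le s\le t$ we have $\operatorname{del}(W_{2s+1}\Box W_{2t+1})\le 2t+1+s$.
\end{proposition}

\begin{proof}
\emph{The case $t=s$.} Label the rim $0,1,\dots,2s$. Delete the hubs $(o,h)$ and $(h,o)$ for all odd $o$. The $s+1$ even rows and the $s+1$ even columns still need one deletion each, and we serve them with $s+1$ cells: delete $(e,2s-2-e)$ for even $e$ with $0\le e\le 2s-2$, and delete $(2s,2s)$. Thus column $h$ loses $s$ vertices and every rim column loses exactly one.

Let $e,e'$ denote even labels at most $2s-2$, and let $o,o'$ denote odd labels. Define $f$ on the surviving vertices by $f(v,w)=f(w,v)$ and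
\begin{gather*}
f(h,h)=2,\quad f(e,h)=0,\quad f(2s,h)=1,\quad f(e,2s)=2,\quad f(o,2s)=0,\\
f(e,e')=\begin{cases}1,& e+e'<2s-2,\\ 2,& e+e'>2s-2,\end{cases}\qquad
f(e,o)=\begin{cases}2,& e+o<2s-2,\\ 1,& e+o>2s-2,\end{cases}\\
f(o,o')=\begin{cases}2,&\max(o,o')=2s-1,\\ 0,&\text{otherwise.}\end{cases}
\end{gather*}
For $s=2$, with $\times$ marking a deleted vertex, this is
\[
\begin{array}{c|ccccc|c}
 & 0&1&2&3&4&h\\ \hline
0& 1&2&\times&1&2&0\\
1& 2&0&1&2&0&\times\\
2& \times&1&2&1&2&0\\
3& 1&2&1&2&0&\times\\
4& 2&0&2&0&\times&1\\ \hline
h& 0&\times&0&\times&1&2
\end{array}
\]
The deleted set and $f$ are symmetric under transposition, so it suffices to check that $f$ is proper on each row.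

\emph{Row $h$.} The center has color $2$ and the column hubs have colors $0,1$. The only adjacent surviving column hubs are $(h,2s)$ and $(h,0)$, with colors $1$ and $0$.

\emph{Row $e$.} The hub has color $0$ and all cells have colors in $\{1,2\}$. The deleted cell is at the even position $\theta=2s-2-e$. For $j<\theta$ the color is $1$ at even $j$ and $2$ at odd $j$; for $j>\theta$, including $j=2s$, it is $2$ at even $j$ and $1$ at odd $j$. Across the edge $\{2s,0\}$, the cell $(e,2s)$ has color $2$ and the cell $(e,0)$ has color $1$ or is deleted.

\emph{Row $2s$.} The hub has color $1$, even positions $j\le 2s-2$ have color $2$, odd positions have color $0$, and $(2s,2s)$ is deleted.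

\emph{Row $o\le 2s-3$.} The hub is deleted. Even positions $j\le2s-2$ have colors in $\{1,2\}$ and odd positions $j\le 2s-3$ have color $0$, so consecutive colors differ up to position $2s-2$. Positions $2s-2,\,2s-1,\,2s,\,0$ have colors $1,2,0,2$.

\emph{Row $2s-1$.} The hub is deleted. Even positions $j\le 2s-2$ have color $1$, odd positions have color $2$, and position $2s$ has color $0$, between the colors $2$ and $1$.

\emph{The case $t\ge s$.} We fold the longer rim onto the shorter one. Define $\varphi\colon V(W_{2t+1})\to V(W_{2s+1})$ by $\varphi(h)=h$, $\varphi(j)=j$ for $0\le j\le 2s$, and, for $2s<j\le 2t$, $\varphi(j)=0$ if $j$ is odd and $\varphi(j)=2s$ if $j$ is even. Along $2s,2s+1,\dots,2t,0$ the values alternate $2s,0,\dots,2s,0$, so $\varphi$ is a homomorphism: it maps edges to edges. Then $(i,j)\mapsto(i,\varphi(j))$ maps edges of $W_{2s+1}\Box W_{2t+1}$ to edges of $W_{2s+1}^{\Box2}$. Delete $(i,j)$ if $(i,\varphi(j))$ was deleted, and otherwise give it the color $f(i,\varphi(j))$. This coloring is proper. Column $h$ loses $s$ vertices and each of the $2t+1$ rim columns loses one, a total of $2t+1+s$.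
\end{proof}

The folding is the only place where the inequality $s\le t$ is needed.

\section{The deletion budget}\label{sec:budget}

For $s=1$ the lower bound in \eqref{eq:trivial} equals $2t+1+s$. So Theorem~\ref{thm:main} follows from \eqref{eq:alpha}, Proposition~\ref{prop:upper} and the next statement.

\begin{proposition}\label{prop:lower}
Let $2\le s\le t$, $m=2s+1$ and $n=2t+1$. Then $\operatorname{del}(W_m\Box W_n)\ge n+s$.
\end{proposition}

For the rest of the paper we assume, for a contradiction, that $R$ is a set of vertices with $|R|\le n+s-1$ and that $f$ is a proper coloring of $(W_m\Box W_n)-R$ with colors $0,1,2$. From now on \emph{row} and \emph{column} mean rim row and rim column, indexed by $\mathbb Z_m$ and $\mathbb Z_n$, except in the expression ``column $h$''.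

\subsection*{Live and dead lines}
Let $\eta=1$ if $(h,h)\in R$ and $\eta=0$ otherwise, and put
\[
A=\{i\in\mathbb Z_m:(i,h)\in R\},\qquad B=\{j\in\mathbb Z_n:(h,j)\in R\},\qquad D=R\cap(\mathbb Z_m\times\mathbb Z_n),
\]
so that $|R|=\eta+|A|+|B|+|D|$. A row or column is \emph{dead} if its hub is deleted and \emph{live} otherwise. A live row $i$ has the \emph{color} $c_i=f(i,h)$, and a live column $j$ has the color $d_j=f(h,j)$. Let $C_j=\{i:(i,j)\in D\}$, $\delta_j=|C_j|$ and $\rho_i=|\{j:(i,j)\in D\}|$. A \emph{deletion} in a row or column means an element of $D$. Three facts are used constantly.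
\begin{itemize}
\item[(F1)] A surviving cell avoids the color of its row if the row is live, and the color of its column if the column is live.
\item[(F2)] Adjacent live rows have different colors, and so do adjacent live columns.
\item[(F3)] Every live row has $\rho_i\ge1$ and every live column has $\delta_j\ge1$, since an odd wheel is not $3$-colorable.
\end{itemize}
Let $u=n-|B|$ be the number of live columns, and let
\[
x=s-|A|
\]
be the number of row hubs saved in comparison with the construction. There are $m-|A|=s+1+x$ live rows.

\subsection*{Excess}
Every column pays at least one vertex: a dead column its hub, a live column a cell. The \emph{excess} of a column is what it pays beyond that,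
\[
e(j)=\delta_j-1\ \ (j\text{ live}),\qquad e(j)=\delta_j\ \ (j\text{ dead}).
\]
So $e(j)\ge0$. Put $e(U)=\sum_{j\in U}e(j)$ and $E=e(\mathbb Z_n)=|D|-u$. Then $|R|=\eta+|A|+n+E$, and the assumption $|R|\le n+s-1$ reads
\begin{equation}\label{eq:budget}
0\le E\le x-1-\eta .
\end{equation}
In particular $1+\eta\le x\le s$. Proposition~\ref{prop:lower} thus says that saving $x$ row hubs costs $E+\eta\ge x$. We also need a few live columns. By (F3) every row pays a hub or a cell, so $|A|+|D|\ge m$ and $\eta+|B|+m\le|R|\le n+s-1$. Hence
\begin{equation}\label{eq:u}
u\ge s+2+\eta\ge4 .
\end{equation}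

\subsection*{Covers}
Let $P$ be the set of edges $\{i,i+1\}$ of the cycle $\mathbb Z_m$ with both ends live, and let $Q$ be the set of edges $\{j,j+1\}$ of $\mathbb Z_n$ with both ends live. A dead row destroys at most two edges, so
\begin{equation}\label{eq:P}
|P|\ge m-2|A|=2x+1 .
\end{equation}
A set of rows \emph{covers} $F\subseteq P$ if it contains an end of every edge of $F$. A row lies in at most two edges, so by \eqref{eq:P} every cover of $P$ has at least $x+1$ rows; the summand $1$ in \eqref{eq:P} comes from $m$ being odd. A set $U$ of columns \emph{covers} $F$ if the set of rows $\bigcup_{j\in U}C_j$ does; in words, for every edge of $F$ one of its two rows has a deletion in a column of $U$. Let $\lambda(U)$ be the number of live columns in $U$.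

The link between the budget and the coloring is this: a set of columns that covers $P$ contains at least $x+1$ deletions, and if it has few live columns these deletions are almost all excess.

\begin{lemma}\label{lem:cover}
If $U$ covers $P$, then $\lambda(U)\ge2+\eta$. If $\lambda(U)=2+\eta$, then $e(U)=E=x-1-\eta$, every column outside $U$ has excess $0$, the sets $C_j$ $(j\in U)$ are pairwise disjoint, and their union is a cover of $P$ of the minimum size $x+1$.
\end{lemma}

\begin{proof}
By \eqref{eq:budget},
\[
x+1\le\Bigl|\bigcup_{j\in U}C_j\Bigr|\le\sum_{j\in U}\delta_j=\lambda(U)+e(U)\le\lambda(U)+E\le\lambda(U)+x-1-\eta .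
\]
If $\lambda(U)=2+\eta$, every inequality is an equality.
\end{proof}

\section{Strips}\label{sec:strips}

To use Lemma~\ref{lem:cover} we need sets of columns that are forced to cover $P$. They come from the mechanism of Example~\ref{ex:W5}. The \emph{color} of an edge $\{i,i+1\}\in P$ is the color not in $\{c_i,c_{i+1}\}$; it is the only color that cells of both rows can have. Let $P_a$ be the set of edges of $P$ of color $a$, and define $Q_a\subseteq Q$ in the same way from the column colors. Let $n_a$ be the number of live columns of color $a$ and $N_a$ the number of live rows of color $a$.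

Fix $\{i,i+1\}\in P_a$ and consider the \emph{strip} formed by the cells of the upper row $i$ and the lower row $i+1$. By (F1) the upper cells have colors in $\{a,c_{i+1}\}$ and the lower cells have colors in $\{a,c_i\}$. A column $j$ is \emph{clear} for this edge if $(i,j),(i+1,j)\notin D$. The two cells of a clear column are adjacent, so at most one has color $a$. The \emph{state} of a clear column is $\uparrow$ if $f(i,j)=a$, it is $\downarrow$ if $f(i+1,j)=a$, and it is \emph{blank} otherwise. By definition, $U$ covers $F$ if and only if for every edge of $F$ some column of $U$ is not clear.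

\begin{lemma}\label{lem:states}
Let $\{i,i+1\}\in P_a$.
\begin{itemize}
\item[(i)] If $j$ and $j+1$ are both clear, their states are $\uparrow$ and $\downarrow$ in some order.
\item[(ii)] A clear live column $j$ with $d_j\ne a$ has state $\uparrow$ if $d_j=c_{i+1}$ and $\downarrow$ if $d_j=c_i$.
\item[(iii)] If $j$ is a clear live column with $d_j=a$, then $j-1$ and $j+1$ are not clear.
\end{itemize}
\end{lemma}

\begin{proof}
(i) In each row the two consecutive cells have different colors from a two-element set containing $a$, so exactly one has color $a$. These two cells of color $a$ are not in the same column. (ii) If $d_j=c_{i+1}$, then $f(i,j)\notin\{c_i,c_{i+1}\}$ by (F1), so $f(i,j)=a$; if $d_j=c_i$, then $f(i+1,j)\notin\{c_{i+1},c_i\}$. (iii) The state of $j$ is blank by (F1), and (i) applies.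
\end{proof}

Part (iii) says at once:

\begin{lemma}\label{lem:nbr}
If $j$ is a live column with $d_j=a$, then each of $\{j-1,j\}$ and $\{j,j+1\}$ covers $P_a$.
\end{lemma}

Parts (i) and (ii) together give a parity condition: states alternate along clear columns, while the state of a live column is dictated by its color. To record this, list the $u\ge4$ live columns in cyclic order. A \emph{gap} is an interval $I=[j,j']=\{j,j+1,\dots,j'\}$ whose ends $j\neq j'$ are cyclically consecutive live columns; so $\lambda(I)=2$ and the interior columns are dead. Its \emph{length} $\ell\geq 1$ is the number of steps from $j$ to $j'$. The gap is a \emph{change} if $d_j\ne d_{j'}$. It is \emph{good} if it has even length and is not a change, or has odd length and is a change; otherwise it is \emph{bad}.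

\begin{lemma}\label{lem:gaps}
\begin{itemize}
\item[(i)] Every bad gap covers $P$.
\item[(ii)] The number of bad gaps and the number of changes have opposite parity.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $I=[j,j']$ be a bad gap. By Lemma~\ref{lem:nbr}, $\{j,j+1\}\subseteq I$ covers $P_{d_j}$ and $\{j'-1,j'\}\subseteq I$ covers $P_{d_{j'}}$. Let $a\notin\{d_j,d_{j'}\}$ and suppose that all columns of $I$ are clear for some edge of $P_a$. By Lemma~\ref{lem:states}(i) the states of $j$ and $j'$ agree if and only if $\ell$ is even, and by Lemma~\ref{lem:states}(ii) they agree if and only if $d_j=d_{j'}$. So $I$ is good, a contradiction.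

(ii) Give a gap the value $\ell+1$ if it is a change and $\ell$ if not. A gap is bad exactly when its value is odd. The values add up to $n$ plus the number of changes, and $n$ is odd.
\end{proof}

We shall use repeatedly that a cyclic sequence with at most two distinct values has an even number of changes.

The last tool generalizes the computation in Example~\ref{ex:W5}, which is the case $n=5$, $\rho_i=\rho_{i+1}=1$: columns of the color of a strip are expensive for that strip.

\begin{lemma}\label{lem:count}
If $\{i,i+1\}\in P_a$, then $n_a\le\rho_i+\rho_{i+1}-1$. If $\{j,j+1\}\in Q_a$, then $N_a\le\delta_j+\delta_{j+1}-1$, and consequently $|P\setminus P_a|\le2(\delta_j+\delta_{j+1}-1)$.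
\end{lemma}

\begin{proof}
Let $M$ be the set of live columns of color $a$, let $X$ be the set of columns that are not clear for $\{i,i+1\}$, and let $\rho=\rho_i+\rho_{i+1}$. Then $|X|\le \rho$, and $X\ne\emptyset$ by (F3). No two columns of $M$ are adjacent, by (F2). For $j\in M\setminus X$, Lemma~\ref{lem:states}(iii) gives $j\pm1\in X\setminus M$. Hence the map that is the identity on $M\cap X$ and $j\mapsto j+1$ on $M\setminus X$ is an injection $M\to X$, and so is the map defined with $j\mapsto j-1$. Thus $|M|\le|X|\le\rho$, and we have to exclude $|M|=\rho$.

Suppose $|M|=\rho$. Then $|X|=\rho$, so each column of $X$ has exactly one deletion in the strip, and both injections are bijections: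
\[
(M\setminus X)+1=X\setminus M=(M\setminus X)-1 .
\]
So $M\setminus X$ is invariant under $j\mapsto j+2$. Since $n$ is odd, $2$ generates $\mathbb Z_n$, and $M\setminus X$ is empty or all of $\mathbb Z_n$; the latter is impossible as $X\ne\emptyset$. Hence $X=M$, and no two columns of $X$ are adjacent.

Let $p\in X$. Exactly one of its two cells in the strip survives, and its color is not $a=d_p$. The columns $p\pm1$ are clear, and the two cells next to the surviving cell in its row have color $a$. So $p-1$ and $p+1$ have the same state, $\uparrow$ or $\downarrow$; assign the opposite arrow to $p$. A clear column $q$ is never blank: if $q+1$ is clear use Lemma~\ref{lem:states}(i), and if $q+1\in X$ use what was just shown. Now every column carries an arrow, and adjacent columns carry opposite arrows. This is impossible on the odd cycle $\mathbb Z_n$.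

The argument used only (F1)--(F3) and the parity of $n$. As $m$ is odd too, it applies with rows and columns exchanged and gives the second inequality. Finally, an edge of $P\setminus P_a$ has an end of color $a$, and a row lies in at most two edges, so $|P\setminus P_a|\le2N_a$.
\end{proof}

The two cases now separate. If the center is deleted, Lemma~\ref{lem:cover} forbids bad gaps, but three colors are available for rows and columns. If the center is kept, only two colors are available, so a bad gap exists, and it meets Lemma~\ref{lem:cover} with equality.

\section{The center is kept}\label{sec:kept}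

Let $\eta=0$ and $f(h,h)=2$. Then all $c_i$ and $d_j$ lie in $\{0,1\}$, and $A\ne\emptyset$, because column $h$ is an odd wheel. By (F1) we have two rules.
\begin{itemize}
\item \emph{Alternation.} Of two consecutive surviving cells of a live row, exactly one has color $2$.
\item \emph{Forcing.} If row $r$ and column $q$ are live, $(r,q)\notin D$ and $c_r\ne d_q$, then $f(r,q)=2$.
\end{itemize}
The number of changes is even, so by Lemma~\ref{lem:gaps}(ii) \emph{the number of bad gaps is odd}; in particular there is one. We shall reach a contradiction by marking some live columns as special in such a way that the mark switches exactly across the bad gaps.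

Let $I=[j,j']$ be a bad gap. It covers $P$ and has $\lambda(I)=2$, so the equality case of Lemma~\ref{lem:cover} applies. Columns outside $I$ have excess $0$, and
\[
K_I=\bigcup_{q\in I}C_q
\]
is a minimum cover of $P$, of size $x+1$, each of whose rows has exactly one deletion in $I$. By minimality every $r\in K_I$ has a \emph{private edge}, an edge $\{r,r'\}\in P$ with $r'\notin K_I$; otherwise $K_I\setminus\{r\}$ would be a smaller cover. The row $r'$ is a useful witness: it has no deletion in $I$, so it alternates along the whole gap.

\begin{lemma}\label{lem:ends}
Let $I=[j,j']$ be a bad gap, let $r\in K_I$ with deletion $(r,q)$, $q\in I$, and let $\{r,r'\}$ be a private edge of $r$. Then $q\in\{j,j'\}$, $d_q=c_{r'}$ and $f(r',q)=2$. Consequently all deletions in $I$ lie in the two end columns, and no dead column contains a deletion.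
\end{lemma}

\begin{proof}
For $k\in I$ let $\chi(k)=1$ if $f(r',k)=2$ and $\chi(k)=0$ otherwise. All congruences are modulo $2$. Alternation gives $\chi(j)+\chi(j')\equiv\ell$, and badness means $\ell+d_j+d_{j'}\equiv1$. For an end $k\ne q$ of $I$, both $(r,k)$ and $(r',k)$ survive, and
\[
\chi(k)\equiv d_k+c_{r'} :
\]
if $d_k\ne c_{r'}$, forcing gives $f(r',k)=2$; if $d_k=c_{r'}$, then $d_k\neq c_r$, forcing gives $f(r,k)=2$, and so $f(r',k)\ne2$. If $q$ were not an end, we could add this congruence for $j$ and $j'$ and get $\ell\equiv d_j+d_{j'}$, contradicting badness. So $q$ is an end. With $k$ the other end,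
\[
\chi(q)\equiv\ell+\chi(k)\equiv\ell+d_k+c_{r'}\equiv1+d_q+c_{r'} .
\]
If $d_q\ne c_{r'}$, this says $\chi(q)=0$, whereas forcing gives $\chi(q)=1$. So $d_q=c_{r'}$ and $\chi(q)=1$. For the last assertion, a dead column is either interior to $I$, or outside $I$ with $\delta=e=0$.
\end{proof}

Different bad gaps could give different covers $K_I$. To compare them we need a row that lies in all of them in the same way, and the rigidity of minimum covers of paths provides it.

\begin{lemma}\label{lem:pivot}
There is a row $p$ such that $p-1,p,p+1$ are live and, for every bad gap $I$, we have $p\in K_I$ and $p\pm1\notin K_I$.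
\end{lemma}

\begin{proof}
Since $A\ne\emptyset$, the live rows split into \emph{runs}, maximal sets of consecutive live rows, which induce paths on $L_1,L_2,\dots$ vertices whose edges partition $P$. A path on $L$ vertices has minimum cover size $\lfloor L/2\rfloor$: it has that many disjoint edges, and the vertices in even position form a cover. Hence the minimum cover size of $P$ is $\sum_k\lfloor L_k/2\rfloor=x+1$, and every $K_I$ contains exactly $\lfloor L_k/2\rfloor$ rows of the $k$th run and no dead row. Since $L-1$ equals $2\lfloor L/2\rfloor$ for odd $L$ and $2\lfloor L/2\rfloor-1$ for even $L$, inequality \eqref{eq:P} gives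
\[
2x+1\le|P|=\sum_k(L_k-1)=2(x+1)-\#\{k: L_k\text{ even}\},
\]
so at most one run has even length.

Suppose there is a run of odd length $2g+1\ge3$. For every bad gap $I$, its $2g$ edges are covered by $g$ rows of $K_I$, so each of these rows covers two edges and no edge is covered twice. The first row of the run lies in only one edge, so it is not in $K_I$; then the second row is in $K_I$; then the third is not. The second row is the required $p$.

It remains to show that such a run exists. Suppose that all odd runs have length $1$. Since $x+1\ge2$, there is exactly one even run, of length $2g$ with $g=x+1\ge2$. Fix a bad gap $I=[j,j']$ and put $K=K_I$. Number the rows of the run $1,\dots,2g$. The set $K$ has $g$ elements and meets each of the $g$ pairs $\{2k-1,2k\}$, so it contains exactly one row of each pair. If it contains $2k-1$ with $k<g$, it misses $2k$ and must contain $2k+1$. Hence, for some $0\le k_0\le g$,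
\[
K=\{2,4,\dots,2k_0\}\cup\{2k_0+1,2k_0+3,\dots,2g-1\}.
\]

\emph{The case $k_0\in\{0,g\}$.} Here $K$ consists of every second row. Let $r,r+2\in K$, with deletions $(r,q)$ and $(r+2,q')$ in $I$, and suppose $q\ne q'$. The edge $\{r,r+1\}$ is private, so $d_q=c_{r+1}$ and $f(r+1,q)=2$ by Lemma~\ref{lem:ends}. But $(r+2,q)$ survives and $c_{r+2}\ne c_{r+1}=d_q$, so forcing gives $f(r+2,q)=2$, next to $(r+1,q)$. Hence $q=q'$, and all deletions in $I$ lie in one column. This contradicts (F3), which gives a deletion in each of $j$ and $j'$.

\emph{The case $1\le k_0\le g-1$.} Put $r=2k_0$. Then $r,r+1\in K$, while $r-1$ and $r+2$ belong to the run but not to $K$. Let $(r,q)$ and $(r+1,q')$ be the deletions in $I$. Lemma~\ref{lem:ends}, applied to the private edges $\{r,r-1\}$ and $\{r+1,r+2\}$, gives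
\[
d_q=c_{r-1},\quad f(r-1,q)=2,\qquad d_{q'}=c_{r+2},\quad f(r+2,q')=2 .
\]
Row colors alternate between $0$ and $1$ along the run, so $c_{r-1}\ne c_{r+2}$ and $d_q\ne d_{q'}$. Thus $\{q,q'\}=\{j,j'\}$, and after reflecting $\mathbb Z_n$ we may assume $q=j$, $q'=j'$. The gap is bad and a change, so $\ell$ is even and $\ell\geq 2$. Rows $r-1$ and $r+2$ alternate along $I$, so they have color $2$ at both ends, and therefore $f(r,j')\ne2$ and $f(r+1,j)\ne2$. Row $r$ alternates on $[j+1,j']$, which has odd length $\ell-1$, so $f(r,j+1)=2$. The cells $(r+1,j)$ and $(r+1,j+1)$ survive because $j+1\ne j'$, so $f(r+1,j+1)=2$: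
\[
\begin{array}{c|cccc}
 & j & j+1 & \cdots & j'\\ \hline
r-1 & 2 & & & 2\\
r & \times & 2 & \cdots & \ne2\\
r+1 & \ne2 & 2 & \cdots & \times\\
r+2 & 2 & & & 2
\end{array}
\]
Two adjacent cells have color $2$, the collision of Example~\ref{ex:W5}.
\end{proof}

For $s=2$ the proof of this lemma already ends the case: $A\ne\emptyset$ and $x\ge1$ force $|A|=1$, so the only run has length $4$. In general we continue as follows.

Let $p$ be as in Lemma~\ref{lem:pivot}, and put $a=c_{p-1}=c_{p+1}$, so that $c_p=1-a$. Call a live column $q$ \emph{special} if
\[
(p,q)\in D,\qquad (p\pm1,q)\notin D,\qquad d_q=a,\qquad f(p-1,q)=f(p+1,q)=2 .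
\]

\begin{lemma}\label{lem:special}
A bad gap has exactly one special end. If one end of a good gap is special, so is the other.
\end{lemma}

\begin{proof}
Let $I$ be a bad gap and $(p,q)$ the deletion of row $p$ in $I$. Both $\{p,p-1\}$ and $\{p,p+1\}$ are private edges of $p$, so by Lemma~\ref{lem:ends} the column $q$ is an end of $I$ and is special. The other end has no deletion in row $p$, so it is not special.

Now consider a good gap of length $\ell$ with a special end $q$, and let $q'$ be its other end. One of the following holds.
\begin{itemize}
\item[($\alpha$)] $q'$ is an end of some bad gap $I$. Then $(p\pm1,q')\notin D$, since $p\pm1\notin K_I$.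
\item[($\beta$)] $q'$ is an end of no bad gap. Then the live column $q'$ lies outside a bad gap, so $e(q')=0$ and $\delta_{q'}=1$.
\end{itemize}
In both cases there is $\varepsilon\in\{1,-1\}$ with $(p+\varepsilon,q')\notin D$. The interior columns of the gap are dead and contain no deletion, by Lemma~\ref{lem:ends}. So for every such $\varepsilon$ the row $p+\varepsilon$ alternates along the gap, starting from $f(p+\varepsilon,q)=2$, and $f(p+\varepsilon,q')=2$ if and only if $\ell$ is even.

If $d_{q'}=1-a$, the good gap is a change, so $\ell$ is odd and $f(p+\varepsilon,q')\ne2$; but $c_{p+\varepsilon}=a\ne d_{q'}$, and forcing gives color $2$. So $d_{q'}=a$, the length $\ell$ is even, and each surviving cell among $(p\pm1,q')$ has color $2$. If $(p,q')$ survived, then $c_p=1-a\ne d_{q'}$ would force $f(p,q')=2$, next to $(p+\varepsilon,q')$. So $(p,q')\in D$. Then $(p\pm1,q')\notin D$, directly in case ($\alpha$) and because $\delta_{q'}=1$ in case ($\beta$). Hence $q'$ is special.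
\end{proof}

Go once around the live columns and record whether each is special. By Lemma~\ref{lem:special} the record switches exactly across the bad gaps, so their number is even. It is also odd. The case $\eta=0$ is impossible.

\section{The center is deleted}\label{sec:deleted}

Let $\eta=1$. No color is distinguished now, so we may rename colors freely. By \eqref{eq:budget} and \eqref{eq:u} we have $E\le x-2$, $2\le x\le s$ and $n\ge u\ge5$. By Lemma~\ref{lem:cover}, a set $U$ covering $P$ has $\lambda(U)\ge3$; if $\lambda(U)=3$, then $E=x-2$ and all columns outside $U$ have excess $0$.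

A gap has two live columns, so it does not cover $P$, and by Lemma~\ref{lem:gaps} there is no bad gap and
\begin{equation}\label{eq:odd}
\text{the number of changes is odd; hence } n_0,n_1,n_2\ge1 .
\end{equation}
We shall show that the number of changes is even. The route is to prove that some color is missing from $P$, so that $P$ can be covered by two applications of Lemma~\ref{lem:nbr}. For this we want to apply Lemma~\ref{lem:count} to three edges of $P$ of different colors and add; the sum counts deletions correctly only if the edges are disjoint. Disjointness is Lemma~\ref{lem:rainbow}, and it rests on a bound for $|Q|$.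

\begin{lemma}\label{lem:Q}
$|Q|\le3$.
\end{lemma}

\begin{proof}
\emph{Disjoint edges of $Q$ have the same color.} Let $\{j,j+1\}\in Q_a$ and $\{k,k+1\}\in Q_b$ be disjoint with $a\ne b$. The four columns are live and distinct, so $\delta_j+\delta_{j+1}+\delta_k+\delta_{k+1}\le4+E\le x+2$. Since $P_a\cap P_b=\emptyset$, Lemma~\ref{lem:count} gives
\[
|P|\le|P\setminus P_a|+|P\setminus P_b|\le2(\delta_j+\delta_{j+1}+\delta_k+\delta_{k+1}-2)\le2x,
\]
contradicting \eqref{eq:P}.

Suppose now that $|Q|\ge4$.

\emph{All edges of $Q$ have the same color.} Otherwise two edges of different colors exist, and they meet: $\epsilon_2=\{j-1,j\}$ and $\epsilon_3=\{j,j+1\}$. Any further edge of $Q$ differs in color from one of them and therefore meets it, so it is $\epsilon_1=\{j-2,j-1\}$ or $\epsilon_4=\{j+1,j+2\}$. As $|Q|\ge4$, both are in $Q$. Since $n\ge5$, the pairs $\epsilon_1,\epsilon_3$ and $\epsilon_1,\epsilon_4$ and $\epsilon_2,\epsilon_4$ are disjoint. So $\epsilon_3,\epsilon_1,\epsilon_4,\epsilon_2$ all have the same color, a contradiction.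

\emph{The excess is concentrated in one column.} Say $Q=Q_2$. By \eqref{eq:odd} there is a live column $p$ with $d_p=2$. The ends of an edge of $Q_2$ have colors $0$ and $1$, so $p$ lies in no edge of $Q$, and $p\pm1$ are dead. By Lemma~\ref{lem:nbr}, each edge of $Q$ covers $P_0\cup P_1$, and each of $\{p-1,p\}$, $\{p,p+1\}$ covers $P_2$. An edge of the cycle meets only two others, so $Q$ contains disjoint edges $\{q,q+1\}$ and $\{q',q'+1\}$. Each of the sets
\[
\{q,q+1,p,p+1\},\qquad\{q,q+1,p-1,p\},\qquad\{q',q'+1,p,p+1\}
\]
covers $P$ and has exactly three live columns. Their common intersection is $\{p\}$, so $e(j)=0$ for all $j\ne p$, and $e(p)=E=x-2$.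

\emph{Counting $P$.} We have $\delta_{p+1}=0$, so $C_p$ alone covers $P_2$; as $|C_p|=x-1$, we get $|P_2|\le2(x-1)$. Also $\delta_q=\delta_{q+1}=1$, so $|P\setminus P_2|\le2$ by Lemma~\ref{lem:count}. Thus $|P|\le2x$, contradicting \eqref{eq:P}.
\end{proof}

\begin{lemma}\label{lem:rainbow}
There are no three consecutive live rows with three distinct colors. Consequently, edges of $P$ of different colors are disjoint.
\end{lemma}

\begin{proof}
Suppose $i-1,i,i+1$ are live with distinct colors. Let $X$ be the set of columns with a deletion in one of these rows, and let $Y$ be the set of live columns not in $X$. The other $s+x-2$ live rows have a deletion each, so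
\[
|X|\le\rho_{i-1}+\rho_i+\rho_{i+1}\le|D|-(s+x-2)=u+E-(s+x-2)\le u-s .
\]

We claim that $j\in Y$ implies $j\pm1\in X$. If $d_j=c_i$, then (F1) gives $f(i-1,j)=c_{i+1}$ and $f(i+1,j)=c_{i-1}$, and no color is left for $(i,j)$; so this does not occur. If $d_j=c_{i+1}$, then $d_j$ is the color of the edge $\{i-1,i\}$, the column $j$ is clear for it, and $j\pm1$ are not clear by Lemma~\ref{lem:states}(iii). If $d_j=c_{i-1}$, use the edge $\{i,i+1\}$, whose color is $c_{i-1}$. This proves the claim; in particular no two columns of $Y$ are adjacent.

Let $z$ be the number of dead columns in $X$. Each has excess at least $1$, so $z\le E\le x-2\le s-2$. From $(u-|Y|)+z=|X|\le u-s$ we get $|Y|\ge s+z$. A dead neighbor of a column of $Y$ is one of these $z$ columns, so at most $2z$ columns of $Y$ have a dead neighbor, and at least $s-z\ge2$ columns of $Y$ have two live neighbors. Two such columns are nonadjacent and give four distinct edges of $Q$, contradicting Lemma~\ref{lem:Q}.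

Finally, two distinct edges of $P$ that meet are $\{i-1,i\}$ and $\{i,i+1\}$; by (F2) and the first part $c_{i-1}=c_{i+1}$, so they have the same color.
\end{proof}

\begin{lemma}\label{lem:missing}
One of $P_0,P_1,P_2$ is empty.
\end{lemma}

\begin{proof}
Otherwise choose one edge of each color. By Lemma~\ref{lem:rainbow} they consist of six distinct live rows, and by Lemma~\ref{lem:count} these rows contain at least $\sum_a(n_a+1)=u+3$ deletions. The other $s+x-5$ live rows have a deletion each, so the six rows contain at most $u+E-(s+x-5)\le u-s+3$ deletions. Hence $s\le0$, a contradiction.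
\end{proof}

Say $P_1=\emptyset$, so that $P=P_0\cup P_2$. Let $p$ and $p'$ be any live columns with $d_p=2$ and $d_{p'}=0$. If they are adjacent, then $\{p,p'\}$ covers $P_2$ and $P_0$ by Lemma~\ref{lem:nbr}. If $p$ has a dead neighbor $k$ and $p'$ has a dead neighbor $k'$, then $\{p,k,p',k'\}$ covers $P_2$ and $P_0$. In both situations $P$ is covered by a set with two live columns, which is impossible. Therefore no column of color $2$ is adjacent to a live column of color $0$, and either no live column of color $2$ or no live column of color $0$ has a dead neighbor. Exchanging the names of $0$ and $2$ if necessary, we may assume the former.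

Now both neighbors of a live column of color $2$ are live, and their color is neither $2$ nor $0$. So in the cyclic sequence of the colors $d_j$ of the live columns, every $2$ stands between two $1$'s. Replace every $2$ by $0$. Consecutive entries differ after the replacement exactly when they differed before, and the new sequence has only two values. Hence the number of changes is even, contradicting \eqref{eq:odd}. The case $\eta=1$ is impossible.

This proves Proposition~\ref{prop:lower}, and with it Theorem~\ref{thm:main}.

\begin{thebibliography}{1}

\bibitem{CKP}
Alexander Clow, Hitesh Kumar, Shivaramakrishna Pragada,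
\emph{Improved Bounds for the Ultimate Independence Ratio of Odd Wheels},
arXiv:2511.18747 (2025).

\end{thebibliography}
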